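\title{Pseudo-intersections of generic filters on arithmetically closed families}

\begin{abstract}
Let $\mathfrak Y\subseteq\mathfrak X$ be arithmetically closed families of subsets of $\mathbb N$, with $\mathfrak Y$ countable, and let $C\notin\mathfrak X$. Force with the infinite members of $\mathfrak Y$ ordered by almost inclusion. Does the generic filter have a pseudo-intersection $A$ such that $C$ is not arithmetically definable from $A$ and members of $\mathfrak X$? We show that the answer to this question of Gitman is no in general, because every such $A$ grows fast enough to define arithmetical truth, and that every non-arithmetic $C$ occurs in a counterexample. We give an exact criterion when $\mathfrak Y$ consists of the sets arithmetic in one set. For $\mathfrak X=\mathfrak Y$, a positive answer for all $C$ requires hyperarithmetic closure, does not follow from it, and does follow from a principle of dependent choice for $\Pi^1_1$ relations.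
\end{abstract}

\section{The question and the results}\label{sec:intro}

A set $B\subseteq\mathbb N$ is \emph{arithmetic in} $A_1,\dots,A_n\subseteq\mathbb N$ if it is first-order definable in the structure $(\mathbb N,0,1,+,\times,<,A_1,\dots,A_n)$. A family $\mathfrak X\subseteq\mathcal P(\mathbb N)$ is \emph{arithmetically closed} if it contains every set that is arithmetic in finitely many of its members. A nonempty arithmetically closed family is a Boolean algebra of sets, is closed under Turing join and Turing jump, and contains every arithmetic set. The \emph{arithmetic closure} $\mathrm{cl}(\mathfrak X\cup\{A\})$ is the smallest arithmetically closed family that contains $A$ and all members of $\mathfrak X$; it consists of the sets arithmetic in $A$ and finitely many members of $\mathfrak X$.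

Write $A\subseteq^*B$ if $A\setminus B$ is finite. For a nonempty arithmetically closed family $\mathfrak Y$, the forcing notion $\mathfrak Y/\mathrm{Fin}$ consists of the infinite members of $\mathfrak Y$, ordered by $\subseteq^*$. Its largest condition is $\mathbb N$, and $\dot G$ is the canonical name for its generic filter. A \emph{pseudo-intersection} of a filter $G$ on $\mathfrak Y/\mathrm{Fin}$ is an infinite set $A$ with $A\subseteq^*B$ for all $B\in G$. The following question comes from \cite{Gitman}.

\medskip
\noindent\textbf{Question.} \emph{Let $\mathfrak X$ be arithmetically closed, let $\mathfrak Y\subseteq\mathfrak X$ be countable, nonempty and arithmetically closed, and let $C\subseteq\mathbb N$ with $C\notin\mathfrak X$. Is there always a $\mathfrak Y/\mathrm{Fin}$-name $\dot A$ such that the condition $\mathbb N$ forces}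
\begin{equation}\label{eq:goal}
\dot A\text{ is infinite},\qquad \dot A\subseteq^*B\text{ for all }B\in\dot G,\qquad \check C\notin\mathrm{cl}(\check{\mathfrak X}\cup\{\dot A\})\,?
\end{equation}

\medskip
If such a name exists, we call $C$ \emph{avoidable} for $(\mathfrak X,\mathfrak Y)$. At the other extreme, for nonempty arithmetically closed $\mathfrak Y\subseteq\mathfrak X$ we call $C$ \emph{captured} for $(\mathfrak X,\mathfrak Y)$ if $C\in\mathrm{cl}(\mathfrak X\cup\{A\})$ for every $V$-generic filter $G$ on $\mathfrak Y/\mathrm{Fin}$ and every pseudo-intersection $A\in V[G]$ of $G$.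

The first two clauses of \eqref{eq:goal} are easy to meet. Since $\mathfrak Y$ is countable, $G$ can be listed in $V[G]$ as $B_0,B_1,\dots$; each $B_0\cap\dots\cap B_n$ is infinite, and any increasing sequence $a_n\in B_0\cap\dots\cap B_n$ enumerates a pseudo-intersection. No pseudo-intersection lies in $V$: every condition splits into two disjoint infinite members of $\mathfrak Y$, an infinite set $A\in V$ is almost contained in at most one of them, and so the conditions $B$ with $A\not\subseteq^*B$ are dense. Thus $\mathfrak X$ must be enlarged to diagonalize $G$, and the question asks whether one prescribed set $C$ can be kept out of the enlarged family.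

One would guess that it can. The forcing is countable, and a filter that is generic over all of $V$ for a countable forcing defines a ground-model set only if that set was already definable from the forcing itself (Lemma~\ref{lem:forcing} makes this precise). There is also much freedom, since every infinite subset of a pseudo-intersection is again one. The guess is correct when $\mathfrak X$ contains a set $E$ whose columns $E^{[i]}=\{m:\langle i,m\rangle\in E\}$ enumerate $\mathfrak Y$. But an enumeration $E$ of $\mathfrak Y$ never belongs to $\mathfrak Y$, because $\{i:i\notin E^{[i]}\}$ is arithmetic in $E$ and is not a column of $E$. When $\mathfrak X=\mathfrak Y$, the argument behind the guess therefore uses a parameter outside $\mathfrak X$, and it turns out that a pseudo-intersection recovers part of that parameter on its own. The reason is growth: the increasing enumeration of a pseudo-intersection dominates every function in $\mathfrak Y$, and passing to a subset only makes it grow faster.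

Let $\mathrm{Arith}(D)$ be the family of sets arithmetic in $D$, and let $\mathrm{Tr}(D)$ be the set of codes of sentences true in $(\mathbb N,0,1,+,\times,<,D)$.

\begin{theorem}\label{thm:truth}
Let $\mathfrak Y\subseteq\mathfrak X$ be nonempty arithmetically closed families and let $D\in\mathfrak Y$. For every $V$-generic filter $G$ on $\mathfrak Y/\mathrm{Fin}$ and every pseudo-intersection $A\in V[G]$ of $G$, the set $\mathrm{Tr}(D)$ is arithmetic in $A\oplus D$; in particular $\mathrm{Tr}(\emptyset)$ is arithmetic in $A$. Hence, if $\mathrm{Tr}(D)\notin\mathfrak X$, then for $C=\mathrm{Tr}(D)$ no condition forces \eqref{eq:goal} of any name $\dot A$. In particular the answer to the Question is negative for $\mathfrak X=\mathfrak Y=\mathrm{Arith}(\emptyset)$ and $C=\mathrm{Tr}(\emptyset)$.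
\end{theorem}

In the Question, $C$ is not arithmetic, since $\mathfrak X$ contains all arithmetic sets. No further property of $C$ guarantees a positive answer.

\begin{theorem}\label{thm:every}
For every non-arithmetic $C$ there is $D$ such that $C\notin\mathrm{Arith}(D)$ and $C\le_TD\oplus\mathrm{Tr}(\emptyset)$. Consequently, for $\mathfrak X=\mathfrak Y=\mathrm{Arith}(D)$ we have $C\notin\mathfrak X$, but $C$ is captured, and hence not avoidable, for $(\mathfrak X,\mathfrak Y)$.
\end{theorem}

The next theorem states what is right in the first guess, and shows that truth is the only obstruction when $\mathfrak Y$ is generated by one set. Here $D^{(\omega)}=\{\langle n,x\rangle:x\in D^{(n)}\}$ is the join of the finite Turing jumps of $D$.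

\begin{theorem}\label{thm:enum}
Let $C$, $\mathfrak X$, $\mathfrak Y$ be as in the Question, with $\mathfrak X$ of any cardinality.
\begin{itemize}
\item[(a)] If there is $E\subseteq\mathbb N$ with $\mathfrak Y=\{E^{[i]}:i\in\mathbb N\}$ and $C\notin\mathrm{cl}(\mathfrak X\cup\{E\})$, then $C$ is avoidable for $(\mathfrak X,\mathfrak Y)$.
\item[(b)] If $\mathfrak Y=\mathrm{Arith}(D)$, then $C$ is avoidable for $(\mathfrak X,\mathfrak Y)$ if and only if $C\notin\mathrm{cl}(\mathfrak X\cup\{D^{(\omega)}\})$. Hence, for $\mathfrak Y=\mathrm{Arith}(D)$ and fixed $\mathfrak X$, every set outside $\mathfrak X$ is avoidable if and only if $D^{(\omega)}\in\mathfrak X$.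
\end{itemize}
\end{theorem}

The last two theorems concern the case $\mathfrak X=\mathfrak Y$. Let $\mathrm{HYP}(D)$ be the family of sets hyperarithmetic in $D$ (recalled in Section~\ref{sec:hyp}), and call $\mathfrak Y$ \emph{hyperarithmetically closed} if $\mathrm{HYP}(D)\subseteq\mathfrak Y$ for all $D\in\mathfrak Y$.

\begin{theorem}\label{thm:hyp}
\begin{itemize}
\item[(a)] Let $\mathfrak Y$ be countable, nonempty and arithmetically closed. If every $C\notin\mathfrak Y$ is avoidable for $(\mathfrak Y,\mathfrak Y)$, then $\mathfrak Y$ is hyperarithmetically closed.
\item[(b)] There are a countable, nonempty, arithmetically closed family $\mathfrak Y$ that is hyperarithmetically closed and a set $C\notin\mathfrak Y$ that is not avoidable for $(\mathfrak Y,\mathfrak Y)$.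
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:dc}
Let $\mathfrak Y$ be countable, nonempty and arithmetically closed, and assume:
\begin{itemize}
\item[(DC)] if $R\subseteq\mathcal P(\mathbb N)^2$ is $\Pi^1_1$ with parameters in $\mathfrak Y$, and for every $Y\in\mathfrak Y$ there is $Z\in\mathfrak Y$ with $R(Y,Z)$, then for every $Y_0\in\mathfrak Y$ some member of $\mathfrak Y$ codes a sequence $\langle Y_i:i\in\mathbb N\rangle$ that starts with $Y_0$ and satisfies $R(Y_i,Y_{i+1})$ for all $i$.
\end{itemize}
Then every $C\notin\mathfrak Y$ is avoidable for $(\mathfrak Y,\mathfrak Y)$. The principle \textup{(DC)} holds for $\mathfrak Y=\mathrm{HYP}(D)$, and for $\mathfrak Y=\mathcal P(\mathbb N)\cap M$ with $M$ a countable transitive model of $\mathrm{ZF}+\mathrm{DC}$.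
\end{theorem}

Together, Theorems~\ref{thm:hyp} and~\ref{thm:dc} show that (DC) implies hyperarithmetic closure and is not implied by it. We do not claim a classification of the avoidable sets for arbitrary pairs $(\mathfrak X,\mathfrak Y)$.

All negative results come from one lemma on trees with dominated paths (Lemma~\ref{lem:capture}), proved in Section~\ref{sec:growth}. Section~\ref{sec:forcing} proves Theorems~\ref{thm:every} and~\ref{thm:enum}, and Sections~\ref{sec:hyp} and~\ref{sec:dc} prove Theorems~\ref{thm:hyp} and~\ref{thm:dc}.

\section{Conventions}\label{sec:conv}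

We work in ZFC. Sets are identified with their characteristic functions, so $C(n)\in\{0,1\}$. The map $\langle\cdot,\cdot\rangle$ is a computable bijection $\mathbb N^2\to\mathbb N$; a set codes the sequence of its columns; a function belongs to a family if the set of codes of pairs in its graph does; and $A\oplus B=\{2m:m\in A\}\cup\{2m+1:m\in B\}$. Since $\mathfrak X$ is closed under $\oplus$, a set lies in $\mathrm{cl}(\mathfrak X\cup\{A\})$ if and only if it is arithmetic in $A$ and a single $X\in\mathfrak X$. For an infinite set $B$, let $p_B(m)$ be its $m$-th element in increasing order, counting from $0$. A function $g$ \emph{dominates} $f$ if $f(m)\le g(m)$ for all but finitely many $m$; then $f\le g+k$ everywhere for some constant $k$. A set is $\Sigma^0_2$ in $A$ if it has the form $\{n:\exists k\,\forall l\,Q(n,k,l)\}$ with $Q$ computable from $A$.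

Two facts about truth are used. First, $\mathrm{Tr}(D)\equiv_TD^{(\omega)}$. Second, $\mathrm{Tr}(D)\notin\mathrm{Arith}(D)$ by Tarski's theorem: otherwise the set of codes $\ulcorner\varphi\urcorner$ of formulas $\varphi(v)$ with $\varphi(\ulcorner\varphi\urcorner)$ false would be defined by some formula $\varphi_0$, and $\varphi_0(\ulcorner\varphi_0\urcorner)$ would be true exactly if false.

A \emph{tree} is a set $T\subseteq\omega^{<\omega}$ closed under initial segments, and a \emph{path} of $T$ is a function $h\in\omega^\omega$ all of whose finite initial segments lie in $T$. K\"onig's lemma says that an infinite, finitely branching tree has a path. A tree has no path if and only if it carries a \emph{rank function}, that is, a map to the ordinals that strictly decreases along proper extensions. A rank function in $V$ remains one in $V[G]$, so a tree in $V$ has a path in $V[G]$ if and only if it has a path in $V$.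

Forcing over $V$ is understood in the usual way. A $V$-generic filter $G$ meets every dense set in $V$, and it meets every set in $V$ that is dense below some member of $G$. A condition forces a statement if and only if the statement holds in $V[G]$ for every generic $G$ containing the condition, and every condition lies in some generic filter. By the maximum principle, if the largest condition forces $\exists x\,\Phi(x)$, then it forces $\Phi(\dot x)$ for some name $\dot x$. Two consequences will be used without comment. The set $C$ is avoidable if and only if for every generic $G$ there is a pseudo-intersection $A\in V[G]$ of $G$ with $C\notin\mathrm{cl}(\mathfrak X\cup\{A\})$. If $C$ is captured, then no condition forces \eqref{eq:goal} of any name, because a generic filter through such a condition would have a pseudo-intersection $A$ with $C\notin\mathrm{cl}(\mathfrak X\cup\{A\})$.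

\section{Growth, trees and truth}\label{sec:growth}

\begin{lemma}[Domination]\label{lem:dom}
Let $\mathfrak Y$ be nonempty and arithmetically closed, let $G$ be a $V$-generic filter on $\mathfrak Y/\mathrm{Fin}$, and let $A\in V[G]$ be a pseudo-intersection of $G$. Then $p_A$ dominates every function in $\mathfrak Y$.
\end{lemma}

\begin{proof}
Let $f\in\mathfrak Y$. Replacing $f(m)$ by $\max_{i\le m}f(i)$, we may assume that $f$ is nondecreasing. We look for a very sparse $B\in G$. The finitely many elements of $A\setminus B$ shift the enumeration of $A$ by an unknown amount, so we make $B$ outgrow $f(2m)$ rather than $f(m)$.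

The set of conditions $B$ with $p_B(m)\ge f(2m)$ for all $m$ is dense. Indeed, given a condition $B_0$, let $b_m$ be the least element of $B_0$ that is greater than $b_0,\dots,b_{m-1}$ and at least $f(2m)$; the set $\{b_m:m\in\mathbb N\}\subseteq B_0$ is arithmetic in $B_0$ and $f$, so it belongs to $\mathfrak Y$. Take such a $B$ in $G$ and let $k=|A\setminus B|$. For $m\ge2k$, at least $m+1-k$ of the first $m+1$ elements of $A$ lie in $B$. Therefore
\[
p_A(m)\ge p_B(m-k)\ge f(2m-2k)\ge f(m).\qedhere
\]
\end{proof}

Genericity cannot be dropped: the filter of cofinite sets has the pseudo-intersection $\mathbb N$, whose enumeration is the identity.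

\begin{example}\label{ex:four}
Let $p=p_A$ with $A$ as in Lemma~\ref{lem:dom}, and consider a sentence $\psi$ of the form $\forall x\,\exists y\,\forall u\,\exists v\,\rho(x,y,u,v)$ with $\rho$ quantifier free. Suppose $\psi$ is true. Let $f(x)$ be the least $y$ with $\forall u\,\exists v\,\rho(x,y,u,v)$, and let $g(\langle x,u\rangle)$ be the least $v$ with $\rho(x,f(x),u,v)$. Both functions are arithmetic, so both lie in $\mathfrak Y$ and are bounded by $p+k$ for some $k$. Hence $\psi$ implies
\[
\exists k\;\forall x\;\exists y\le p(x)+k\;\;\forall u\;\exists v\le p(\langle x,u\rangle)+k\;\;\rho(x,y,u,v),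
\]
and the converse holds because one may forget the bounds. This statement is in turn equivalent to
\[
\exists k\;\forall l\;\bigl[\forall x<l\;\exists y\le p(x)+k\;\;\forall u<l\;\exists v\le p(\langle x,u\rangle)+k\;\;\rho(x,y,u,v)\bigr].
\]
For the nontrivial direction fix $k$ and $x$. Each $l>x$ provides some $y\le p(x)+k$ that works for all $u<l$; one value of $y$ occurs for infinitely many $l$, and it works for all $u$. The bracket is decidable from $A$. So a question with four alternating quantifiers has become a $\Sigma^0_2$ question about $A$. We never need to know $k$, which depends on $\psi$: the quantifier $\exists k$ absorbs it.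
\end{example}

Nothing in the example depends on the number of quantifiers, and this is what makes the whole set $\mathrm{Tr}(\emptyset)$ arithmetic in $A$. To say this uniformly, we pack the witnessing functions into one path of a tree; the pigeonhole step becomes K\"onig's lemma. We allow a set variable $Z$, which is needed in Sections~\ref{sec:hyp} and~\ref{sec:dc}. For $h\in\omega^\omega$ let $Z_h=\{i:h(2i)=1\}$.

\begin{lemma}[Skolem trees]\label{lem:skolem}
To each arithmetic formula $\theta(v,Z,D)$, number $n$ and set $D$ one can assign a tree $T^D_{\theta,n}$, computable from $D$ uniformly in $(\theta,n)$, such that: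
\begin{itemize}
\item[(a)] if $h$ is a path of $T^D_{\theta,n}$, then $\theta(n,Z_h,D)$ holds;
\item[(b)] if $\theta(n,Z,D)$ holds, then $T^D_{\theta,n}$ has a path $h$ with $Z_h=Z$ that is arithmetic in $Z\oplus D$.
\end{itemize}
\end{lemma}

\begin{proof}
Put $\theta$ effectively in the form $\forall x_1\exists y_1\cdots\forall x_r\exists y_r\,\rho$ with $r\ge1$ and $\rho$ quantifier free, adding dummy quantifiers where necessary. Fix a computable bijection $\bar x\mapsto[\bar x]$ from $\omega^{<\omega}$ onto $\omega$. We read coordinate $2i$ of a string as the answer to whether $i\in Z$, and coordinate $2[x_1,\dots,x_i]+1$ as the value $f_i(x_1,\dots,x_i)$ of an $i$-th Skolem function. A string $\sigma$ \emph{evaluates} a tuple $\bar x=(x_1,\dots,x_r)$ if the values $y_i=\sigma(2[x_1,\dots,x_i]+1)$ are defined for $i\le r$, and $\sigma(2m)$ is defined whenever $m$ is the value at $(n,\bar x,\bar y)$ of a term $t$ such that $t\in Z$ occurs in $\rho$. In this case $\rho(n,\bar x,\bar y,Z,D)$ receives a truth value, with $m\in Z$ read as $\sigma(2m)=1$. Put $\sigma\in T^D_{\theta,n}$ if this value is true for every tuple that $\sigma$ evaluates.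

A tuple evaluated by an initial segment of $\sigma$ is evaluated by $\sigma$ with the same result, so $T^D_{\theta,n}$ is a tree. An evaluated tuple satisfies $2[\bar x]+1<|\sigma|$, so only finitely many tuples have to be tested, and membership is decidable from $D$ uniformly in $(\theta,n)$.

(a) Let $f_1,\dots,f_r$ be the functions read off from $h$. Every tuple $\bar x$ is evaluated by a long enough initial segment of $h$, so $\rho(n,\bar x,f_1(x_1),\dots,f_r(\bar x),Z_h,D)$ holds for all $\bar x$. This gives $\theta(n,Z_h,D)$.

(b) By recursion on $i\le r$, let $f_i(x_1,\dots,x_i)$ be the least $y_i$ such that $\forall x_{i+1}\exists y_{i+1}\cdots\forall x_r\exists y_r\,\rho$ holds when $y_j=f_j(x_1,\dots,x_j)$ for $j<i$. Such a $y_i$ exists by the choice of $f_{i-1}$, or by $\theta(n,Z,D)$ when $i=1$. These finitely many functions are arithmetic in $Z\oplus D$. Let $h(2m)=Z(m)$, let $h(2[x_1,\dots,x_i]+1)=f_i(x_1,\dots,x_i)$ for $1\le i\le r$, and let $h$ be $0$ elsewhere. Then $h$ is a path with $Z_h=Z$.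
\end{proof}

The proof applies verbatim in $V[G]$, and for $D\in V$ it produces the same tree there. So (a) also holds for paths $h\in V[G]$.

\begin{lemma}[Capturing]\label{lem:capture}
Let $\mathfrak Y\subseteq\mathfrak X$ be nonempty arithmetically closed families of any cardinality, and let $C\subseteq\mathbb N$. Let $\langle T_n:n\in\mathbb N\rangle$ be a sequence of trees computable from some $D\in\mathfrak X$ such that
\begin{itemize}
\item if $n\in C$, then $T_n$ has a path dominated by a function in $\mathfrak Y$;
\item if $n\notin C$, then $T_n$ has no path.
\end{itemize}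
Then for every $V$-generic filter $G$ on $\mathfrak Y/\mathrm{Fin}$ and every pseudo-intersection $A\in V[G]$ of $G$, the set $C$ is $\Sigma^0_2$ in $A\oplus D$. In particular $C$ is captured for $(\mathfrak X,\mathfrak Y)$.
\end{lemma}

\begin{proof}
In $V[G]$ let
\[
S=\{n:\exists k\;\forall l\;\exists\sigma\in T_n\cap\omega^l\;\forall i<l\;\;\sigma(i)\le p_A(i)+k\}.
\]
The string $\sigma$ ranges over a finite set that $A$ computes from $k$ and $l$, so $S$ is $\Sigma^0_2$ in $A\oplus D$. We show $S=C$.

If $n\in C$, let $h$ be a path of $T_n$ dominated by a function in $\mathfrak Y$. By Lemma~\ref{lem:dom}, $p_A$ dominates $h$, so $h\le p_A+k$ for some $k$, and the initial segments of $h$ witness $n\in S$. If $n\in S$ via $k$, then the strings in $T_n$ bounded by $p_A+k$ form an infinite, finitely branching tree, and K\"onig's lemma gives a path of $T_n$. This path lies in $V[G]$, since the bound $p_A+k$ does; but $T_n\in V$, so $T_n$ has a path in $V$ as well, and $n\in C$.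
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:truth}]
Regard a sentence $\theta$ about $D$ as a formula in which $v$ and $Z$ do not occur. Let $T_n=T^D_{\theta,0}$ if $n=\ulcorner\theta\urcorner$, and $T_n=\emptyset$ if $n$ codes no sentence. The sequence $\langle T_n\rangle$ is computable from $D$. If $\theta$ is true, then $T_{\ulcorner\theta\urcorner}$ has a path arithmetic in $D$, by Lemma~\ref{lem:skolem}(b) with $Z=\emptyset$; this path lies in $\mathfrak Y$, which is where $D\in\mathfrak Y$ is used. If $\theta$ is false, there is no path, by Lemma~\ref{lem:skolem}(a). By Lemma~\ref{lem:capture}, $\mathrm{Tr}(D)$ is $\Sigma^0_2$ in $A\oplus D$ and is captured, so no condition forces \eqref{eq:goal} for $C=\mathrm{Tr}(D)$. The case $D=\emptyset$ applies to every $\mathfrak Y$. Finally, $\mathrm{Arith}(\emptyset)$ is countable, nonempty and arithmetically closed, and it does not contain $\mathrm{Tr}(\emptyset)$ by Tarski's theorem.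
\end{proof}

\section{Arithmetic forcing and families with an enumeration}\label{sec:forcing}

Theorems~\ref{thm:every} and~\ref{thm:enum}(a) both require a set in which $C$ is \emph{not} arithmetic. The tool is a forcing relation for arithmetic sentences that is itself arithmetic in the forcing notion. We set it up once for both uses.

Let $P\subseteq\mathbb N$ be nonempty, let $\le$ be a preorder on $P$, let $X\subseteq\mathbb N$, and let $W\subseteq P\times\mathbb N$ be such that $(p,m)\in W$ and $q\le p$ imply $(q,m)\in W$. Read $(p,m)\in W$ as ``$p$ puts $m$ into the generic set.'' Consider sentences of arithmetic with predicates $\dot R$ and $X$, built with $\neg,\wedge,\exists$. Define $p\Vdash_{\mathrm a}\psi$ by recursion on $\psi$: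
\begin{itemize}
\item $p\Vdash_{\mathrm a}t\in\dot R$ if $(p,m)\in W$ for the value $m$ of $t$; any other atomic sentence is forced if it is true in $(\mathbb N,X)$;
\item $p\Vdash_{\mathrm a}\psi\wedge\chi$ if $p$ forces both; $p\Vdash_{\mathrm a}\exists x\,\psi(x)$ if $p\Vdash_{\mathrm a}\psi(m)$ for some $m$;
\item $p\Vdash_{\mathrm a}\neg\psi$ if no $q\le p$ forces $\psi$.
\end{itemize}
Write $\psi^1=\psi$ and $\psi^0=\neg\psi$, and say that $p$ \emph{decides} $\psi$ if it forces $\psi^1$ or $\psi^0$. The sentence $\varphi(n)^{1-C(n)}$ says that $\varphi$ gives the wrong answer to whether $n\in C$. A \emph{filter} on $P$ is a nonempty upward closed $g\subseteq P$ in which any two elements have a common lower bound; put $R_g=\{m:\exists p\in g\;(p,m)\in W\}$.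

\begin{lemma}\label{lem:forcing}
\begin{itemize}
\item[(a)] If $p\Vdash_{\mathrm a}\psi$ and $q\le p$, then $q\Vdash_{\mathrm a}\psi$. No condition forces both $\psi$ and $\neg\psi$. Below every condition there is one that decides $\psi$.
\item[(b)] If a filter $g$ contains, for every sentence, a condition deciding it, then $(\mathbb N,R_g,X)\models\psi$ if and only if some $p\in g$ forces $\psi$.
\item[(c)] From a formula $\varphi(\bar v)$ one can compute an arithmetic formula with predicates for $P,\le,W,X$ that defines the relation $p\Vdash_{\mathrm a}\varphi(\bar n)$ in $(p,\bar n)$.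
\item[(d)] Let $\langle p_n\rangle$ be a sequence in $P$, and suppose $C$ is not arithmetic in $P,\le,W,X,\langle p_n\rangle$. Then for every formula $\varphi(v)$ there are $n$ and $q\le p_n$ with $q\Vdash_{\mathrm a}\varphi(n)^{1-C(n)}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The first claim follows by induction on $\psi$, from the hypothesis on $W$ in the atomic case and from transitivity in the case of negation. The second holds because $p\le p$. For the third, either some $q\le p$ forces $\psi$, or $p$ itself forces $\neg\psi$.

(b) Induction on $\psi$. The atomic case is the definition of $R_g$, and the case of $\exists$ passes through a witness $m$. For $\psi\wedge\chi$, take a common lower bound in $g$ of conditions forcing $\psi$ and $\chi$, and use (a). For $\neg\psi$: if $\psi$ is false, no member of $g$ forces $\psi$, so a member of $g$ that decides $\psi$ forces $\neg\psi$. If $\psi$ is true, some $q\in g$ forces $\psi$, and a $p\in g$ forcing $\neg\psi$ is impossible, since a common lower bound of $p$ and $q$ would force both.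

(c) The clauses of the definition quantify only over $P$ and $\mathbb N$, and they translate $\varphi$ connective by connective.

(d) Suppose not. If $n\in C$, no $q\le p_n$ forces $\neg\varphi(n)$, so a condition below $p_n$ that decides $\varphi(n)$ forces $\varphi(n)$. If $n\notin C$, no $q\le p_n$ forces $\varphi(n)$. Thus $C=\{n:\exists q\le p_n\;\,q\Vdash_{\mathrm a}\varphi(n)\}$, which is arithmetic in the listed sets by (c).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:every}]
Use Cohen forcing: $P$ is (the set of codes of) $2^{<\omega}$, $\tau\le\sigma$ means $\tau\supseteq\sigma$, $W=\{(\sigma,m):m<|\sigma|,\ \sigma(m)=1\}$, and $X=\emptyset$. These sets are computable. By Lemma~\ref{lem:forcing}(c), the oracle $\mathrm{Tr}(\emptyset)$ decides, uniformly in $\sigma$ and $\psi$, whether $\sigma\Vdash_{\mathrm a}\psi$ and whether some extension of $\sigma$ forces $\psi$.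

We build $D$ by finite extensions, making it generic enough not to define $C$ while writing the bits of $C$ into it. The difficulty is that the steps that defeat definitions of $C$ consult $C$, and a decoder who knows only $D$ and $\mathrm{Tr}(\emptyset)$ must retrace them to find where the next bit is written. We therefore record the number $n$ given by Lemma~\ref{lem:forcing}(d) in $D$, in unary. Let $\psi_k$ list the sentences and $\varphi_k(v)$ the formulas with one free variable, both computably; ``least'' refers to the codes of strings. Let $\sigma_0$ be empty. Given $\sigma_k$: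
\begin{enumerate}
\item Let $\sigma$ be the least extension of $\sigma_k$ that decides $\psi_k$.
\item Apply Lemma~\ref{lem:forcing}(d) to the computable sequence $p_n=\sigma1^n0$; this is where we use that $C$ is not arithmetic. Let $n$ be least such that some extension of $\sigma1^n0$ forces $\varphi_k(n)^{1-C(n)}$, and let $\tau$ be the least such extension.
\item Let $\sigma_{k+1}=\tau^\frown C(k)$.
\end{enumerate}
Let $D=\bigcup_k\sigma_k$. The initial segments of $D$ form a filter $g$ with $R_g=D$, and by step~(1) Lemma~\ref{lem:forcing}(b) applies. By step~(2), for each $k$ there is $n$ such that $\varphi_k(n)^{1-C(n)}$ holds of $D$, so $\varphi_k$ does not define $C$ from $D$. Hence $C\notin\mathrm{Arith}(D)$.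

To compute $C$ from $D\oplus\mathrm{Tr}(\emptyset)$, suppose $\sigma_k$ has been recovered. Compute $\sigma$ from $\mathrm{Tr}(\emptyset)$, and read off $n$ as the number of consecutive $1$'s that follow $\sigma$ in $D$. For $\varepsilon=0,1$ decide whether some extension of $\sigma1^n0$ forces $\varphi_k(n)^\varepsilon$, and if so find the least one, $\tau_\varepsilon$. The string $\tau$ is $\tau_{1-C(n)}$, and it is an initial segment of $D$. If only one $\tau_\varepsilon$ exists, it is $\tau$. If both exist, they are incompatible by Lemma~\ref{lem:forcing}(a), so $\tau$ is the only one that is an initial segment of $D$. Then $C(k)=D(|\tau|)$ and $\sigma_{k+1}=\tau^\frown C(k)$.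

For the consequence, let $A$ be a pseudo-intersection of a generic filter on $\mathrm{Arith}(D)/\mathrm{Fin}$. By Theorem~\ref{thm:truth}, $\mathrm{Tr}(\emptyset)$ is arithmetic in $A$, so $C$ is arithmetic in $A$ and $D\in\mathfrak X$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:enum}]
(a) The enumeration $E$ turns $\mathfrak Y/\mathrm{Fin}$ into a forcing notion on numbers. Let $P=\{i:E^{[i]}\text{ is infinite}\}$, let $i\le j$ mean $E^{[i]}\subseteq^*E^{[j]}$, and let $W=\{(i,j)\in P^2:i\le j\}$. All three are arithmetic in $E$. Let $G$ be $V$-generic and put $g=\{i\in P:E^{[i]}\in G\}$. Since $i\mapsto E^{[i]}$ maps $P$ onto $\mathfrak Y/\mathrm{Fin}$ and preserves the order in both directions, $g$ is a filter on $P$. It meets every dense $\Delta\subseteq P$ in $V$, because $G$ meets the dense set $\{E^{[i]}:i\in\Delta\}$. Also $R_g=g$, since $g$ is upward closed.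

We claim that $C$ is not arithmetic in $g$ and $X$ for any $X\in\mathrm{cl}(\mathfrak X\cup\{E\})$. Fix $X$ and a formula $\varphi(v)$. For each sentence, the conditions deciding it form a dense set in $V$, so Lemma~\ref{lem:forcing}(b) applies to $g$. As $C\notin\mathrm{cl}(\mathfrak X\cup\{E\})$, the set $C$ is not arithmetic in $P,\le,W,X$. Lemma~\ref{lem:forcing}(d), applied to constant sequences $p_n=p$, shows that the conditions forcing $\varphi(n)^{1-C(n)}$ for some $n$ are dense. So some $\varphi(n)^{1-C(n)}$ is true in $(\mathbb N,g,X)$, and $\varphi$ does not define $C$. The cardinality of $\mathfrak X$ plays no role, because $G$ meets all dense sets in $V$.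

It remains to find a pseudo-intersection that is simple relative to $g$. Let $a_n$ be the least number greater than $a_0,\dots,a_{n-1}$ that lies in $E^{[i]}$ for every $i\in g$ among the numbers $0,\dots,n$. It exists because finitely many members of $G$ have a common lower bound in $G$, hence an infinite intersection. The set $A=\{a_n:n\in\mathbb N\}$ is infinite and arithmetic in $g\oplus E$. Each $B\in G$ equals $E^{[i]}$ for some $i\in g$ and contains $a_n$ for all $n$ from $i$ on, so $A\subseteq^*B$. If $C$ were arithmetic in $A$ and some $X_0\in\mathfrak X$, it would be arithmetic in $g$ and $E\oplus X_0$, contrary to the claim.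

(b) The set $E=\{\langle\ulcorner\varphi\urcorner,m\rangle:(\mathbb N,D)\models\varphi(m)\}$ enumerates $\mathrm{Arith}(D)$, with empty columns at numbers that code no formula, and $E\le_T\mathrm{Tr}(D)\equiv_TD^{(\omega)}$. So $C\notin\mathrm{cl}(\mathfrak X\cup\{D^{(\omega)}\})$ implies $C\notin\mathrm{cl}(\mathfrak X\cup\{E\})$, and (a) makes $C$ avoidable. Conversely, Theorem~\ref{thm:truth} gives $D^{(\omega)}\in\mathrm{cl}(\mathfrak X\cup\{A\})$ for every pseudo-intersection $A$ of every generic filter, so every member of $\mathrm{cl}(\mathfrak X\cup\{D^{(\omega)}\})$ is captured. For the last statement: if $D^{(\omega)}\in\mathfrak X$, then $\mathrm{cl}(\mathfrak X\cup\{D^{(\omega)}\})=\mathfrak X$; if not, then $D^{(\omega)}$ itself lies outside $\mathfrak X$ and is not avoidable.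
\end{proof}

\section{Hyperarithmetic closure}\label{sec:hyp}

We recall the definitions and standard facts of hyperarithmetic theory that we need; see \cite{Sacks}. A relation on numbers and sets is $\Sigma^1_1(D)$ if it has the form $\exists Z\,\theta$ with $\theta$ arithmetic in $D$; it is $\Pi^1_1(D)$ if its complement is $\Sigma^1_1(D)$, and $\Delta^1_1(D)$ if it is both. The classes $\Sigma^1_1(D)$ and $\Pi^1_1(D)$ are closed under $\wedge$, $\vee$ and number quantifiers, and under existential, respectively universal, quantifiers over sets and functions.

\emph{Notations.} Let $\varphi^D_e$ be the $e$-th partial $D$-computable function. The relation $<_{\mathcal O}$ (relative to $D$) is the least transitive relation such that $1<_{\mathcal O}2$; if $b<_{\mathcal O}c$, then $c<_{\mathcal O}2^c$; and if $\varphi^D_e$ is total with $\varphi^D_e(n)<_{\mathcal O}\varphi^D_e(n+1)$ for all $n$, then $\varphi^D_e(n)<_{\mathcal O}3\cdot5^e$ for all $n$. Its field is $\mathcal O^D$. The relation is well-founded, and $|a|$ is the rank of $a\in\mathcal O^D$. Each $a\in\mathcal O^D$ is either $1$, which has no predecessors; or a successor notation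 $2^c$, whose predecessors are $c$ and the predecessors of $c$; or a limit notation $3\cdot5^e$, with $\varphi^D_e(n)<_{\mathcal O}3\cdot5^e$ for all $n$. Let $\prec$ be the transitive closure of the pairs $(c,2^c)$ with $c\ge1$ and the pairs $(\varphi^D_e(n),3\cdot5^e)$ with $\varphi^D_e(n)$ defined. Then $\prec$ is c.e.\ in $D$, and for $b\in\mathcal O^D$ we have $c\prec b$ if and only if $c<_{\mathcal O}b$: the relation $\prec$ has the closure properties that define $<_{\mathcal O}$, so it contains $<_{\mathcal O}$, and each generating pair whose second entry is in $\mathcal O^D$ belongs to $<_{\mathcal O}$.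

\emph{Iterated jumps.} For $a\in\mathcal O^D$ define
\[
H^D_1=D,\qquad H^D_{2^c}=(H^D_c)',\qquad H^D_a=\{\langle c,x\rangle:c<_{\mathcal O}a,\ x\in H^D_c\}\quad(a\text{ a limit notation}).
\]
The family $\mathrm{HYP}(D)$ consists of the sets computable from some $H^D_a$, and it coincides with the family of $\Delta^1_1(D)$ sets. It is arithmetically closed, and $X\in\mathrm{HYP}(Y)$ implies $\mathrm{HYP}(X)\subseteq\mathrm{HYP}(Y)$.

\emph{Ordinals.} Let $\omega_1^D=\sup\{|a|:a\in\mathcal O^D\}$ and $\omega_1^{CK}=\omega_1^\emptyset$. If $X\in\mathrm{HYP}(Y)$, then $\omega_1^X\le\omega_1^Y$. If $C$ is a complete $\Sigma^1_1$ set, then $\omega_1^C>\omega_1^{CK}$ (Spector). By the relativized Gandy basis theorem, every nonempty $\Sigma^1_1(F)$ set of functions has a member $f$ with $\omega_1^{F\oplus f}=\omega_1^F$.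

If $|a|=\omega$, then $H^D_a$ is $D^{(\omega)}$ with its columns relabeled, and Theorem~\ref{thm:truth} says that it is captured. The proof of Theorem~\ref{thm:hyp}(a) repeats this at the first level of the hierarchy that $\mathfrak Y$ misses. A number belongs to $H^D_a$ if and only if a correct initial part of the hierarchy says so; this is an arithmetic property of a set $Z$, and the witness $Z$ lies in $\mathfrak Y$.

\begin{proof}[Proof of Theorem~\ref{thm:hyp}\textup{(a)}]
Suppose $D\in\mathfrak Y$ and $\mathrm{HYP}(D)\not\subseteq\mathfrak Y$. Then $H^D_a\notin\mathfrak Y$ for some $a\in\mathcal O^D$; choose $a$ with $|a|$ least, so that $H^D_b\in\mathfrak Y$ for all $b<_{\mathcal O}a$. Since $D\in\mathfrak Y$ and $\mathfrak Y$ is closed under the jump, $a$ is a limit notation. We show that $C=H^D_a$ is captured for $(\mathfrak Y,\mathfrak Y)$.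

Let $\theta(\langle b,x\rangle,Z,D)$ say that $b\prec a$, that $x\in Z^{[b]}$, and that for every $c$ with $c\prec b$ or $c=b$: if $c=1$, then $Z^{[c]}=D$; if $c=2^d$ with $d\ge1$, then $Z^{[c]}=(Z^{[d]})'$; if $c=3\cdot5^e$, then $Z^{[c]}=\{\langle d,z\rangle:d\prec c,\ z\in Z^{[d]}\}$. This is an arithmetic formula, because $\prec$ is c.e.\ in $D$.

If $\theta(\langle b,x\rangle,Z,D)$ holds, then $b<_{\mathcal O}a$, and induction along $<_{\mathcal O}$ gives $Z^{[c]}=H^D_c$ for all $c\le_{\mathcal O}b$; so $x\in H^D_b$ and $\langle b,x\rangle\in C$. By Lemma~\ref{lem:skolem}(a), the tree $T^D_{\theta,n}$ has no path for $n\notin C$.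

Conversely let $\langle b,x\rangle\in C$. The set $Z=\{\langle c,z\rangle:c\le_{\mathcal O}b,\ z\in H^D_c\}$ satisfies $\theta(\langle b,x\rangle,Z,D)$, and we check that $Z\in\mathfrak Y$. Write $b=c_0$, $c_0=2^{c_1}$, $c_1=2^{c_2},\dots$ until, after finitely many steps, $c_s$ is $1$ or a limit notation. The notations $c\le_{\mathcal O}b$ are $c_0,\dots,c_s$ and the predecessors of $c_s$. So $Z$ is the union of the $s+1$ sets $\{\langle c_j,z\rangle:z\in H^D_{c_j}\}$ and, if $c_s$ is a limit notation, of $H^D_{c_s}$. All $H^D_{c_j}$ lie in $\mathfrak Y$, hence so does $Z$. By Lemma~\ref{lem:skolem}(b), $T^D_{\theta,\langle b,x\rangle}$ has a path in $\mathfrak Y$. Lemma~\ref{lem:capture} now shows that $C\notin\mathfrak Y$ is captured.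
\end{proof}

For part (b) we apply Lemma~\ref{lem:capture} in the opposite order: we fix the trees first, and then choose $\mathfrak Y$ to contain a path of each tree that has one. The paths have to be chosen so that no finite number of them is strong enough to put $C$ into $\mathfrak Y$, and the ordinal $\omega_1^F$ measures this strength.

\begin{proof}[Proof of Theorem~\ref{thm:hyp}\textup{(b)}]
Let $C=\{e_0,e_1,\dots\}$ be a complete $\Sigma^1_1$ set, say $C=\{n:\exists Z\,\theta(n,Z)\}$ with $\theta$ arithmetic, and let $T_n=T^\emptyset_{\theta,n}$. The trees $T_n$ are uniformly computable, and $T_n$ has a path if and only if $n\in C$, by Lemma~\ref{lem:skolem}. Choose paths $f_i$ of $T_{e_i}$ by recursion so that $F_i=f_0\oplus\dots\oplus f_i$ satisfies $\omega_1^{F_i}=\omega_1^{CK}$: the set of paths of $T_{e_i}$ is nonempty and $\Sigma^1_1(F_{i-1})$, where $F_{-1}=\emptyset$, so the Gandy basis theorem provides $f_i$ with $\omega_1^{F_{i-1}\oplus f_i}=\omega_1^{F_{i-1}}$.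

Let $\mathfrak Y=\bigcup_i\mathrm{HYP}(F_i)$. This is an increasing union of countable families that are arithmetically and hyperarithmetically closed, so $\mathfrak Y$ has the same properties. If $C\in\mathrm{HYP}(F_i)$, then $\omega_1^C\le\omega_1^{F_i}=\omega_1^{CK}$, contrary to Spector's theorem; so $C\notin\mathfrak Y$. Each $f_i$ lies in $\mathfrak Y$, so $C$ is captured by Lemma~\ref{lem:capture}.
\end{proof}

\section{Dependent choice and large $\Sigma^1_1$ sets}\label{sec:dc}

\subsection{The two examples}

\begin{proof}[Proof that \textup{(DC)} holds for $\mathcal P(\mathbb N)\cap M$]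
Let $R(Y,Z)$ be $\forall U\,\neg\theta(U,Y\oplus Z\oplus Q)$ with $\theta$ arithmetic and $Q\in M$. For $Y,Z\in M$, Lemma~\ref{lem:skolem} shows, both in $V$ and in $M$, that $R(Y,Z)$ holds if and only if the tree $T^{Y\oplus Z\oplus Q}_{\theta,0}\in M$ has no path. A path in $M$ is a path. If $M$ contains no path, it contains a rank function, which is a true rank function since $M$ is transitive. So $M$ computes $R$ correctly, $M$ satisfies $\forall Y\exists Z\,R(Y,Z)$, and dependent choice in $M$ gives the required sequence, together with a set coding it.
\end{proof}

\begin{proof}[Proof that \textup{(DC)} holds for $\mathrm{HYP}(D)$]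
We replace sets by indices and choose among numbers. By the standard indexing of the hyperarithmetic sets (Kleene, Spector; see \cite{Sacks}), relativized to $D$, there are a $\Pi^1_1(D)$ set $I\subseteq\mathbb N$ and $\Pi^1_1(D)$ relations $U^+,U^-$ on numbers such that $\mathrm{HYP}(D)=\{K_e:e\in I\}$, where for $e\in I$ the set $K_e=\{x:U^+(e,x)\}$ has complement $\{x:U^-(e,x)\}$. Let $\eta(e,Y)$ be the $\Sigma^1_1(D)$ relation
\[
\forall x\,\bigl[(x\in Y\to\neg U^-(e,x))\wedge(x\notin Y\to\neg U^+(e,x))\bigr].
\]
For $e\in I$ it holds exactly when $Y=K_e$. Let $R(Y,Z)$ be $R_0(Y,Z,K_d)$, where $R_0$ is $\Pi^1_1$ without parameters and $d\in I$ is an index of the parameter. The relation ``$e,e'\in I$ and $R(K_e,K_{e'})$'' is equivalent to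
\[
e,e'\in I\ \wedge\ \forall Y,Z,Q\,\bigl[\eta(e,Y)\wedge\eta(e',Z)\wedge\eta(d,Q)\to R_0(Y,Z,Q)\bigr],
\]
so it is $\Pi^1_1(D)$, and by the hypothesis on $R$ its domain is $I$. Kreisel's uniformization theorem says that a $\Pi^1_1(D)$ relation on numbers contains the graph of a function with the same domain and with $\Pi^1_1(D)$ graph. Let $\Phi:I\to I$ be such a function, let $e_0$ be an index of $Y_0$, and let $e_{i+1}=\Phi(e_i)$. The relation $e=e_i$ is $\Pi^1_1(D)$ in $(i,e)$, since it says that some finite sequence $s_0,\dots,s_i$ has $s_0=e_0$, $s_i=e$ and $s_{j+1}=\Phi(s_j)$ for $j<i$. The set $\{\langle i,x\rangle:x\in K_{e_i}\}$ is defined by $\exists e\,(e=e_i\wedge U^+(e,x))$ and its complement by $\exists e\,(e=e_i\wedge U^-(e,x))$. So it is $\Delta^1_1(D)$, and it codes the required sequence.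
\end{proof}

\subsection{Largeness}

From now on $\mathfrak Y$ satisfies the hypotheses of Theorem~\ref{thm:dc}, the set $C\notin\mathfrak Y$ is fixed, and the letter $B$, with any decoration, denotes an infinite member of $\mathfrak Y$. This subsection takes place in $V$.

We cannot take $A$ from an enumeration $E$ of $\mathfrak Y$ as in Theorem~\ref{thm:enum}(a), since $C$ may be arithmetic in $E$. Instead we build $A$ in $V[G]$ by narrowing down a set $P\in V$ of candidates for $A$, one arithmetic requirement at a time. At any stage we know only finitely many members of $G$, so $P$ has to stay compatible with whatever $G$ may contain later. Let $[B]^*=\{A:A\text{ infinite},\ A\subseteq^*B\}$, and let $\Gamma$ be the class of subsets of $\mathcal P(\mathbb N)$ that are $\Sigma^1_1$ with parameters in $\mathfrak Y$.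

\begin{definition}
A set $P\in\Gamma$ is \emph{large below} $B$ if $P\cap[B']^*\ne\emptyset$ for every $B'\subseteq^*B$.
\end{definition}

If $P$ is large below $B$, then $P$ is nonempty and is large below every $B_1\subseteq^*B$. If $P$ is not large below $B$, a witness is some $B'\subseteq^*B$ with $P\cap[B']^*=\emptyset$, and this is a $\Pi^1_1$ property of $B'$. So (DC) can collect countably many such witnesses into one member of $\mathfrak Y$. Both lemmas below rest on this observation.

\begin{lemma}[Splitting]\label{lem:split}
Let $P=\bigcup_iP^i$ be large below $B$, where $\{(i,A):A\in P^i\}$ is $\Sigma^1_1$ with parameters in $\mathfrak Y$. Then some $P^i$ is large below some $B'\subseteq^*B$.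
\end{lemma}

\begin{proof}
Suppose not. Then for all $i$ and all $B_1\subseteq^*B$ there is $B_2\subseteq^*B_1$ with $P^i\cap[B_2]^*=\emptyset$. Let $R(Y,Z)$ say: if $Y=\{i\}\oplus Y'$ with $Y'$ infinite and $Y'\subseteq^*B$, then $Z=\{i+1\}\oplus Z'$ with $Z'$ infinite, $Z'\subseteq^*Y'$ and $P^i\cap[Z']^*=\emptyset$. This relation is $\Pi^1_1$ with parameters in $\mathfrak Y$, and every $Y\in\mathfrak Y$ has an $R$-successor in $\mathfrak Y$. Starting (DC) at $\{0\}\oplus B$, we obtain a sequence $B=B_0\supseteq^*B_1\supseteq^*\cdots$ coded in $\mathfrak Y$ with $P^i\cap[B_{i+1}]^*=\emptyset$ for all $i$. Let $b_i$ be the least element of $B_0\cap\dots\cap B_i$ above $b_0,\dots,b_{i-1}$. The set $B_\omega=\{b_i:i\in\mathbb N\}$ is arithmetic in the sequence, so it lies in $\mathfrak Y$, and $B_\omega\subseteq^*B_i$ for all $i$. Hence $[B_\omega]^*$ is disjoint from every $P^i$, which contradicts the largeness of $P$ below $B$.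
\end{proof}

The second lemma is the analogue of Lemma~\ref{lem:forcing}(d). It does not follow from Splitting, because the sets $P^n$ below depend on $C$ and need not be uniformly in $\Gamma$.

\begin{lemma}[Diagonalization]\label{lem:diag}
Let $P\in\Gamma$ be large below $B$, let $\varphi(v,A,X)$ be arithmetic with $X\in\mathfrak Y$, and let $P^n=\{A\in P:\varphi(n,A,X)^{1-C(n)}\}$. Then some $P^n$ is large below some $B'\subseteq^*B$.
\end{lemma}

\begin{proof}
Each $P^n$ is in $\Gamma$, since its definition uses only the bit $C(n)$. Suppose the lemma fails, so that
\begin{equation}\label{eq:star}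
\text{for all $n$ and all $B_1\subseteq^*B$ there is $B_2\subseteq^*B_1$ with $P^n\cap[B_2]^*=\emptyset$.}
\end{equation}
Let $S(n,\varepsilon,Z')$ say that $\varepsilon\in\{0,1\}$, that $Z'$ is infinite with $Z'\subseteq^*B$, and that every $A\in P\cap[Z']^*$ satisfies $\varphi(n,A,X)^\varepsilon$. This relation does not mention $C$, and it is $\Pi^1_1$ with parameters in $\mathfrak Y$ because $X\in\mathfrak Y$. For every $n$, \eqref{eq:star} with $B_1=B$ gives $B_2$ with $S(n,C(n),B_2)$. Let $R(Y,Z)$ say: if $Y=\{n\}\oplus Y'$, then $Z=\{n+1\}\oplus(\{\varepsilon\}\oplus Z')$ with $S(n,\varepsilon,Z')$. Starting (DC) at $\{0\}\oplus\emptyset$, we obtain a sequence $\langle(\varepsilon_n,B^n):n\in\mathbb N\rangle$ coded in $\mathfrak Y$ with $S(n,\varepsilon_n,B^n)$ for all $n$.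

Largeness forces $\varepsilon_n=C(n)$. Indeed, \eqref{eq:star} gives $B_2\subseteq^*B^n$ with $P^n\cap[B_2]^*=\emptyset$, and largeness gives $A\in P\cap[B_2]^*$. This $A$ satisfies $\varphi(n,A,X)^{C(n)}$, as $A\notin P^n$, and it satisfies $\varphi(n,A,X)^{\varepsilon_n}$, as $A\in P\cap[B^n]^*$. So $C=\{n:\varepsilon_n=1\}\in\mathfrak Y$, a contradiction.
\end{proof}

\subsection{The construction}

A decreasing sequence of large sets that fixes longer and longer initial segments of $A$ need not converge to a set that meets the requirements. For example, the sets $\{A:A\text{ infinite},\ A\cap\{0,\dots,k\}=\emptyset\}$ are all large below $\mathbb N$, and their common initial segments converge to $\emptyset$. The remedy is to fix, along with initial segments of $A$, initial segments of Skolem functions that witness each requirement. This is why we work with $\Sigma^1_1$ sets although the requirements are arithmetic.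

A \emph{commitment} is a finite list $c=\langle(T_j,t_j):j\le m\rangle$, where $T_j=T^{D_j}_{\theta_j,0}$ is the Skolem tree of an arithmetic formula $\theta_j(Z,D_j)$ with $D_j\in\mathfrak Y$, and the \emph{stem} $t_j$ is in $\omega^{<\omega}$. It determines, in $V$, the set
\[
P_c=\{A:\text{for each $j\le m$ there is a path $h\supseteq t_j$ of $T_j$ with $Z_h=A$}\}\in\Gamma.
\]
By Lemma~\ref{lem:skolem}, appending the tree of $\theta(Z,D)$ with empty stem replaces $P_c$ by $\{A\in P_c:\theta(A,D)\}$; we call this \emph{adding the requirement} $\theta(Z,D)$.

\begin{proof}[Proof of Theorem~\ref{thm:dc}, main statement]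
In $V$, list $\mathfrak Y=\{Y_k:k\in\mathbb N\}$, and list all pairs $(\varphi_k,X_k)$ of an arithmetic formula $\varphi_k(v,A,X)$ and a set $X_k\in\mathfrak Y$. Let $G$ be $V$-generic. In $V[G]$ we define commitments $c_k$ and conditions $B_k\in G$ such that all stems of $c_k$ have length $k$, the list $c_{k+1}$ keeps the trees of $c_k$ and extends their stems, and $P_{c_k}$ is large below $B_k$. Each $c_k$ is a finite object and lies in $V$, so the dense sets used below lie in $V$; only the sequence of stages depends on $G$.

Let $B_0=\mathbb N$, and let $c_0$ consist of the tree $T_0$ of the requirement ``$Z$ is infinite'' with empty stem. Then $P_{c_0}$ is large below $\mathbb N$, as $B'\in P_{c_0}\cap[B']^*$ for every $B'$. Given $c_k$ and $B_k$, proceed in three steps.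

\emph{Step 1: defeat $(\varphi_k,X_k)$.} Let $P^n=\{A\in P_{c_k}:\varphi_k(n,A,X_k)^{1-C(n)}\}$. The set $P_{c_k}$ is large below every $B_1\subseteq^*B_k$, so by Lemma~\ref{lem:diag} the conditions $B'\subseteq^*B_k$ below which some $P^n$ is large are dense below $B_k$. Pick such a $B'\in G$ and such an $n$, and add the requirement $\varphi_k(n,Z,X_k)^{1-C(n)}$. The new commitment $c'$ has $P_{c'}=P^n$.

\emph{Step 2: enter $Y_k$.} If $Y_k\notin G$, let $c''=c'$ and $B''=B'$. If $Y_k\in G$, choose $B''\in G$ below both $B'$ and $Y_k$, and add the requirement $Z\subseteq^*Y_k$ to obtain $c''$. The set $P_{c''}$ is large below $B''$: for $B'''\subseteq^*B''$ the set $P_{c'}\cap[B''']^*$ is nonempty, and its members are almost contained in $Y_k$.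

\emph{Step 3: extend the stems.} Consider the countably many commitments obtained from $c''$ by extending all stems to length $k+1$, indexed by codes $i$ for the tuples of new stems, and let $P^i$ be the corresponding sets ($P^i=\emptyset$ if $i$ is not such a code). The relation $A\in P^i$ is $\Sigma^1_1$ in the parameters of $c''$. We have $P_{c''}=\bigcup_iP^i$, since for $A\in P_{c''}$ the witnessing paths can be cut at length $k+1$. By Lemma~\ref{lem:split}, applied below every $B_1\subseteq^*B''$, the conditions below which some $P^i$ is large are dense below $B''$. Pick such a condition $B_{k+1}\in G$ and such an $i$, and let $c_{k+1}$ be the $i$-th commitment.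

For each tree $T_j$ that is ever added, let $h_j\in\omega^\omega\cap V[G]$ be the union of its stems. Consider a stage $k$ at which $T_j$ is present, and pick $A'\in P_{c_k}$, which is nonempty. The stem $h_j\upharpoonright k$ extends to a path of $T_j$, so it lies in $T_j$. Moreover, for $2i<k$ we have $h_j(2i)=1$ if and only if $i\in A'$, and the same holds for $h_0$. Since $k$ can be taken arbitrarily large, $h_j$ is a path of $T_j$ and $Z_{h_j}=Z_{h_0}$. Put $A=Z_{h_0}$. By Lemma~\ref{lem:skolem}(a) in $V[G]$, the set $A$ satisfies every requirement that was added. So $A$ is infinite; $A\subseteq^*Y_k$ whenever $Y_k\in G$, which makes $A$ a pseudo-intersection of $G$; and $C\ne\{n:\varphi_k(n,A,X_k)\}$ for all $k$, which means $C\notin\mathrm{cl}(\mathfrak Y\cup\{A\})$. As $G$ was arbitrary, $C$ is avoidable.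
\end{proof}

The hypothesis $\mathfrak X=\mathfrak Y$ enters twice: the parameters $X_k$ must form a countable list, and each must lie in $\mathfrak Y$ so that (DC) applies in Lemma~\ref{lem:diag}.

\begin{thebibliography}{9}

\bibitem{Gitman}
Victoria Gitman, \emph{Proper and piecewise proper families of reals}, arXiv:0801.4368 (2008).

\bibitem{Sacks}
Sacks, \emph{Higher Recursion Theory}.

\end{thebibliography}
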